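# Annihilators of Tor and of Ext over maximal Cohen–Macaulay modules

## A computation over the cusp $k[[t^2,t^3]]$

Let $k$ be a field, $R=k[[t^2,t^3]]$ and $D=k[[t]]$. A power series lies in $R$ exactly when it has no $t$-term, so the maximal ideal of $R$ is $\mathfrak m=t^2D$. As an $R$-module, $D$ is torsion-free and generated by $1$ and $t$. We compute all $\operatorname{Tor}_i^R(D,D)$ and $\operatorname{Ext}^i_R(D,D)$ with $i\ge 1$, and ask which elements of $R$ kill them.

The map $R^2\to D$, $(a,b)\mapsto a+bt$, is onto. Its kernel $K$ consists of the pairs $(-bt,b)$ with $b\in R$ and $bt\in R$. The second condition says that $b$ has no constant term, so $b\in\mathfrak m=t^2D$. Hence $K\cong t^2D\cong D$, and there is an exact sequence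
$$0\to K\to R^2\to D\to 0,\qquad K=\{(-bt,b): b\in t^2D\}\cong D. \tag{1}$$
So $\operatorname{Tor}_{i+1}(D,D)\cong\operatorname{Tor}_i(D,D)$ and $\operatorname{Ext}^{i+1}(D,D)\cong\operatorname{Ext}^i(D,D)$ for $i\ge1$, and it suffices to take $i=1$.

*Tor.* By (1), $\operatorname{Tor}_1(D,D)=\ker(K\otimes D\to D^2)$. This kernel is torsion because $\operatorname{Tor}_1$ vanishes over the fraction field. It contains all torsion because $D^2$ is torsion-free. So $\operatorname{Tor}_1(D,D)$ is the torsion submodule of $K\otimes_RD\cong D\otimes_RD$. The multiplication $D\otimes_RD\to D$ is an isomorphism over the fraction field and has torsion-free target, so the torsion submodule is its kernel. Put $\tau=t\otimes1$, $\tau'=1\otimes t$, $w=\tau-\tau'$. As $D$ is generated by $t$ as an $R$-algebra, the kernel is the ideal generated by $w$. Since $t^2,t^3\in R$ we have $\tau^2=\tau'^2$ and $\tau^3=\tau'^3$, hence also $\tau^4=\tau'^4$. So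
$$t^2w=\tau^3-\tau^2\tau'=\tau'^3-\tau'^3=0,\qquad t^3w=\tau^4-\tau^3\tau'=\tau'^4-\tau'^4=0 .$$
Thus $\mathfrak m$ kills $\operatorname{Tor}_1(D,D)$. And $w\ne0$, since its image in $D/\mathfrak mD\otimes_kD/\mathfrak mD$, which has basis $1,\tau,\tau',\tau\tau'$, is not zero. The annihilator is exactly $\mathfrak m$.

*Ext.* By (1), $\operatorname{Ext}^1(D,D)$ is the cokernel of $\operatorname{Hom}(R^2,D)\to\operatorname{Hom}(K,D)$. An $R$-linear map $t^2D\to D$ extends to the fraction field, so it is multiplication by some $q$ with $qt^2D\subseteq D$, that is, $q\in t^{-2}D$. The map $R^2\to D$ given by $(c,e)\in D^2$ sends $(-bt,b)$ to $(e-ct)b$, so the image is all of $D$. Hence $\operatorname{Ext}^1(D,D)\cong t^{-2}D/D$, and its annihilator is $t^2D\cap R=\mathfrak m$.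

Two different computations give the same ideal. There is a common reason why $\mathfrak m$ kills everything: if $r\in\mathfrak m$, then $rD\subseteq R$, so multiplication by $r$ on $D$ factors as $D\xrightarrow{\,r\,}R\subset D$, through a free module. The elements $r$ with $rD\subseteq R$ form the conductor of $R$ in its integral closure $D$. But nothing we have said explains why Tor and Ext should agree on the *exact* annihilator. Must they?

## The two ideals and three theorems

Throughout, $R$ is a Cohen–Macaulay (CM) local ring of dimension $d$ with maximal ideal $\mathfrak m$ and residue field $k$, and all modules are finitely generated unless the contrary is evident. A module $M$ is maximal Cohen–Macaulay (MCM) if $\operatorname{depth}M=d$; we count $0$ as MCM. We write $M^*=\operatorname{Hom}_R(M,R)$, and $\ell$ for length.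

**Definition.** $\operatorname{CM}_0(R)$ is the category of MCM modules $M$ such that $M_{\mathfrak p}$ is a free $R_{\mathfrak p}$-module for every prime $\mathfrak p\ne\mathfrak m$. Put
$$\mathtt T_0=\bigcap_{i>0,\;M,N\in\operatorname{CM}_0(R)}\operatorname{ann}_R\operatorname{Tor}_i^R(M,N),\qquad \mathbb E^0=\bigcap_{i>0,\;M,N\in\operatorname{CM}_0(R)}\operatorname{ann}_R\operatorname{Ext}^i_R(M,N).$$

For example, if $d=0$ the condition on primes is empty and $\operatorname{CM}_0(R)=\operatorname{mod}R$. Over the cusp, $D\in\operatorname{CM}_0(R)$, and our computation shows that both ideals are contained in $\mathfrak m$.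

The question, from Souvik Dey and Ryo Takahashi, "Comparisons between Annihilators of Tor and Ext", arXiv:2009.07687 (2020), is whether
$$\mathtt T_0(\operatorname{CM}_0(R))=\mathbb E^0(\operatorname{CM}_0(R))$$
for every CM local ring $R$. The answer is no, and here is the precise situation.

**Theorem A.** Let $k$ be a field and $R=k[[x^8,x^3y,xy^3,y^8]]\subset k[[x,y]]$, a $2$-dimensional normal CM complete local ring. Then
$$\mathtt T_0=\mathfrak m,\qquad \mathbb E^0=(x^8,x^6y^2,x^4y^4,x^2y^6,y^8)R.$$
In particular $x^3y\in\mathtt T_0\setminus\mathbb E^0$, and $\mathtt T_0/\mathbb E^0$ has length $2$.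

**Theorem B.** Let $R$ be a CM local ring of dimension $d$.

- (0) $\mathbb E^0\subseteq\mathtt T_0$ always.
- (1) If $d=0$, equality holds.
- (2) If $d=1$, equality holds, and both ideals equal the conductor $R:\overline R=\{r\in R: r\overline R\subseteq R\}$, where $\overline R$ is the integral closure of $R$ in its total quotient ring.
- (3) If $R$ is Gorenstein (any $d$), equality holds.

**Theorem C.** For every $d\ge3$ and every algebraically closed field $k$ there is a $d$-dimensional complete CM normal isolated singularity $R$ with $\mathtt T_0=\mathfrak m$ and $\mathbb E^0\subseteq\mathfrak m^2\subsetneq\mathfrak m$.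

Together these say: *the equality holds for all CM local rings of dimension $d$ if and only if $d\le1$.* Dimensions $0$ and $1$ are B(1) and B(2), dimension $2$ fails by A, and dimensions $\ge3$ fail by C.

We use the following textbook facts.

1. *Syzygies.* $\Omega M$ is the kernel of a surjection from a finitely generated free module onto $M$. For $i\ge1$, $\operatorname{Tor}_{i+1}(M,N)\cong\operatorname{Tor}_i(\Omega M,N)$ and $\operatorname{Ext}^{i+1}(M,N)\cong\operatorname{Ext}^i(\Omega M,N)$. By the depth lemma, $M$ MCM implies $\Omega M$ MCM. If $M\in\operatorname{CM}_0(R)$ then $\Omega M\in\operatorname{CM}_0(R)$, because the sequence splits at $\mathfrak p\neq\mathfrak m$. If $Y$ has finite length, then $\Omega^dY\in\operatorname{CM}_0(R)$: the depth goes up by one at each step, and $Y_{\mathfrak p}=0$ for $\mathfrak p\ne\mathfrak m$.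
2. *Auslander–Buchsbaum.* An MCM module of finite projective dimension is free. Over a regular local ring every MCM module is free.
3. *Matlis duality.* Let $(-)^\vee=\operatorname{Hom}_R(-,E)$ with $E$ the injective hull of $k$. It is exact, and for finite length $T$ one has $T^{\vee\vee}\cong T$, hence $\operatorname{ann}T=\operatorname{ann}T^\vee$. By adjunction $\operatorname{Tor}_i(M,N)^\vee\cong\operatorname{Ext}^i(M,N^\vee)$.
4. *Canonical module.* When $R$ has a canonical module $\omega$ (for instance $R$ complete, or $R$ Gorenstein with $\omega=R$), put $N^\dagger=\operatorname{Hom}_R(N,\omega)$. The injective dimension of $\omega$ is $d$. For $N$ MCM, $\operatorname{Ext}^{i}(N,\omega)=0$ for $i>0$, $N^\dagger$ is MCM and $N^{\dagger\dagger}\cong N$. For $T$ of finite length, $\operatorname{Ext}^p(T,\omega)=0$ for $p\ne d$ and $\operatorname{Ext}^d(\operatorname{Ext}^d(T,\omega),\omega)\cong T$ (Bruns–Herzog, *Cohen–Macaulay Rings*, 3.3.10, cited below as [BH]).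

## Multiplications that factor through a free module

The cusp suggests measuring how far a module is from being free by the following ideal.

**Definition.** For a module $M$ let $s(M)$ be the set of $r\in R$ such that $r\cdot 1_M$ factors through a finitely generated free module. Explicitly, $r\in s(M)$ iff there are $m_i\in M$ and $f_i\in M^*$, finitely many, with $rz=\sum_if_i(z)m_i$ for all $z\in M$.

For example, $s(R)=R$. For the cusp we saw $\mathfrak m\subseteq s(D)$, and $s(D)\ne R$ because $1\in s(D)$ would make $D$ a summand of a free module, hence free. So $s(D)=\mathfrak m$.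

**Lemma 1.**

- (a) If $r\in s(M)$, then $r$ kills $\operatorname{Ext}^i(M,-)$ and $\operatorname{Tor}_i(M,-)$ for all $i\ge1$.
- (b) If $r\operatorname{Ext}^1(M,\Omega M)=0$, then $r\in s(M)$.
- (c) If $M'$ is a direct summand of $M^n$, then $s(M)\subseteq s(M')$. Moreover $s(\bigoplus_jM_j)=\bigcap_js(M_j)$ for finite direct sums.
- (d) $\mathbb E^0=\bigcap_{M\in\operatorname{CM}_0(R)}s(M)\subseteq\mathtt T_0$.
- (e) If $R$ is not regular, then $\mathtt T_0\ne R$.

*Proof.* (a) Multiplication by $r$ on $\operatorname{Ext}^i(M,-)$ or $\operatorname{Tor}_i(M,-)$ is induced by $r\cdot1_M$, so it factors through $\operatorname{Ext}^i(F,-)=0$ or $\operatorname{Tor}_i(F,-)=0$ with $F$ free.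

(b) Let $\eta\in\operatorname{Ext}^1(M,\Omega M)$ be the class of $0\to\Omega M\to F\to M\to0$. Then $r\eta$ is the class of the pullback of this sequence along $r:M\to M$. As $r\eta=0$, the pullback splits, which says precisely that $r:M\to M$ lifts to a map $M\to F$. So $r\cdot1_M$ is $M\to F\to M$.

(c) If $r\cdot 1_M$ factors through $F$, then $r\cdot1_{M^n}$ factors through $F^n$; compose with the inclusion $M'\to M^n$ and the projection $M^n\to M'$. For the second claim, "$\subseteq$" is the first claim. If $r\cdot 1_{M_j}$ factors through $F_j$ for each $j$, then $r\cdot1$ on the sum factors through $\bigoplus F_j$.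

(d) If $M\in\operatorname{CM}_0(R)$ then $\Omega M\in\operatorname{CM}_0(R)$, so $r\in\mathbb E^0$ kills $\operatorname{Ext}^1(M,\Omega M)$ and $r\in s(M)$ by (b). Conversely, an element of every $s(M)$ lies in $\mathbb E^0$ and in $\mathtt T_0$ by (a).

(e) Put $L=\Omega^dk\in\operatorname{CM}_0(R)$. If $L$ were free, $k$ would have finite projective dimension and $R$ would be regular. So $L$ is MCM and not free, its projective dimension is infinite, and $\operatorname{Tor}_1(L,L)\cong\operatorname{Tor}_{d+1}(L,k)\ne0$. $\square$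

Part (d) contains Theorem B(0). It also turns $\mathbb E^0$ into something one can compute: an intersection of ideals attached to single modules. What remains, for a given $R$, is whether $\mathtt T_0\subseteq s(M)$ for each $M\in\operatorname{CM}_0(R)$.

## Duality with a shift by $d$, and the Gorenstein case

**Proof of Theorem B(1).** Let $d=0$. Then $\operatorname{Tor}_i(M,N)$ and its Matlis dual $\operatorname{Ext}^i(M,N^\vee)$ have the same annihilator, and $N^\vee$ runs over all of $\operatorname{mod}R=\operatorname{CM}_0(R)$ up to isomorphism as $N$ does. So the two intersections are the same. $\square$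

For $d>0$ the module $N^\vee$ is no longer finitely generated, and the sensible thing to try is to dualize into $\omega$ instead of $E$. This works, at the price of a shift.

**Lemma 2.** Let $R$ have a canonical module $\omega$. Let $N$ be MCM and suppose that $\operatorname{Tor}_q(M,N)$ has finite length for all $q\ge1$. Then for $q\ge1$
$$\operatorname{Ext}^{d+q}_R(M,N^\dagger)\cong\operatorname{Ext}^d_R(\operatorname{Tor}_q^R(M,N),\omega),$$
and this module has the same annihilator as $\operatorname{Tor}_q^R(M,N)$.

*Proof.* Let $F_\bullet$ be a free resolution of $M$ and $I^\bullet$ an injective resolution of $\omega$. Consider the first-quadrant double complex $\operatorname{Hom}(F_q\otimes N,I^p)$.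

Taking cohomology in the direction $p$ first gives $\operatorname{Ext}^p(F_q\otimes N,\omega)$, which is $0$ for $p>0$ because $F_q\otimes N$ is a sum of copies of $N$. For $p=0$ it is $\operatorname{Hom}(F_q,N^\dagger)$. So the total cohomology is $\operatorname{Ext}^{\bullet}(M,N^\dagger)$. Taking cohomology in the direction $q$ first gives $\operatorname{Hom}(\operatorname{Tor}_q(M,N),I^p)$, as $I^p$ is injective. Hence there is a spectral sequence
$$E_2^{p,q}=\operatorname{Ext}^p(\operatorname{Tor}_q(M,N),\omega)\Longrightarrow\operatorname{Ext}^{p+q}(M,N^\dagger),\qquad d_r:E_r^{p,q}\to E_r^{p+r,q-r+1}.$$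
For $q\ge1$ the module $\operatorname{Tor}_q(M,N)$ has finite length, so only $p=d$ contributes. For $q=0$ only $0\le p\le d$ contributes. A differential $d_r$, $r\ge2$, with possibly nonzero source and target has $p+r\le d$, so $p<d$, so $q=0$. But then its target sits in row $1-r<0$. So all differentials vanish. In total degree $d+q$ with $q\ge1$ only $E_2^{d,q}$ is nonzero, and the isomorphism follows.

For $T$ of finite length, $\operatorname{ann}T\subseteq\operatorname{ann}\operatorname{Ext}^d(T,\omega)\subseteq\operatorname{ann}\operatorname{Ext}^d(\operatorname{Ext}^d(T,\omega),\omega)=\operatorname{ann}T$. $\square$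

**Proof of Theorem B(3).** Let $R$ be Gorenstein, so $\omega=R$ and $\dagger=*$. Let $r\in\mathtt T_0$ and $M\in\operatorname{CM}_0(R)$. We show $r\in s(M)$; then $\mathtt T_0\subseteq\mathbb E^0$ by Lemma 1(d).

**Step 1.** *Make $M$ a $d$-th syzygy.* Since $R$ is Gorenstein, duals of modules in $\operatorname{CM}_0(R)$ lie in $\operatorname{CM}_0(R)$. Start a free resolution $0\to\Omega^dM^*\to F_{d-1}\to\dots\to F_0\to M^*\to0$. All modules here are MCM, so dualizing keeps it exact:
$$0\to M\to F_0^*\to\dots\to F_{d-1}^*\to M'\to0,\qquad M'=(\Omega^dM^*)^*\in\operatorname{CM}_0(R).$$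
Thus $M$ is a $d$-th syzygy of $M'$.

**Step 2.** *Apply duality.* By Lemma 2 with $q=1$ and $N=(\Omega M)^*$,
$$\operatorname{Ext}^1(M,\Omega M)\cong\operatorname{Ext}^{d+1}(M',\Omega M)\cong\operatorname{Ext}^d(\operatorname{Tor}_1(M',(\Omega M)^*),R).$$
Both $M'$ and $(\Omega M)^*$ lie in $\operatorname{CM}_0(R)$, so $r$ kills the right side. By Lemma 1(b), $r\in s(M)$. $\square$

This argument stops outside the Gorenstein case at two points. First, $M$ need not be a $d$-th syzygy of a module in $\operatorname{CM}_0(R)$, and Lemma 2 says something only about $\operatorname{Ext}^1$ of $d$-th syzygies. Second, $(\Omega M)^\dagger$ need not lie in $\operatorname{CM}_0(R)$. For instance, let $R=k[[a,b,z]]/(a^2,ab,b^2)$, which is free over $k[[z]]$, hence CM of dimension $1$. At $\mathfrak p=(a,b)$ the ring $R_{\mathfrak p}$ has the two-dimensional socle spanned by $a,b$ over its residue field, so it is not Gorenstein. Then $\omega_{\mathfrak p}$ is not free, and already $R^\dagger=\omega\notin\operatorname{CM}_0(R)$.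

In dimension one both obstacles can be avoided. In dimension two the first one is fatal, as we shall see.

## Dimension one: both ideals are the conductor

Let $d=1$. The zerodivisors of $R$ form the union of the minimal primes, so the total quotient ring $Q$ is Artinian and $Q=\prod_{\mathfrak p}R_{\mathfrak p}$ over the minimal primes $\mathfrak p$. A finitely generated module is MCM iff it is torsion-free, i.e. embeds in $QM:=Q\otimes_RM$, and it lies in $\operatorname{CM}_0(R)$ iff moreover each $M_{\mathfrak p}$ is free.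

For the cusp the theorem gives $\mathtt T_0=\mathbb E^0=t^2k[[t]]=\mathfrak m$. For the non-reduced ring $R=k[[a,b,z]]/(a^2,ab,b^2)$ we have $Q=k((z))\oplus k((z))a\oplus k((z))b$ and $\overline R=k[[z]]\oplus k((z))a\oplus k((z))b$: nilpotents are integral, and modulo them one gets the integral closure $k[[z]]$ of $k[[z]]$. If $r=r_0+r_1a+r_2b$ with $r_i\in k[[z]]$ and $r_0\ne0$, then $r\cdot z^{-N}a=r_0z^{-N}a\notin R$ for large $N$. If $r_0=0$, then $r\overline R=rk[[z]]\subseteq R$. So here both ideals are $(a,b)R$. Note that $\overline R$ is not finite over $R$; the proof must allow this.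

**Step 1: $\mathtt T_0\subseteq R:\overline R$.** The plan is to find test modules that are syzygies of modules in $\operatorname{CM}_0(R)$ and still detect the conductor, and to replace the passage to $\omega$ by Matlis duality against finite length modules.

The ring $\overline R$ is the union of the rings $T$ with $R\subseteq T\subseteq Q$ that are finite over $R$, so it suffices to show $\mathtt T_0\subseteq R:T$. Write $T=\sum_{j=1}^gR\psi_j$ and
$$\mathfrak c=\{u\in Q:uT\subseteq R\}=\{u\in R:u\psi_j\in R\text{ for all }j\},$$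
where the second equality uses $1\in T$. A common denominator of the $\psi_j$ shows that $\mathfrak c$ contains a nonzerodivisor of $R$, so $Q\mathfrak c=Q$. Also $\mathfrak c$ is a $T$-module.

*$\mathfrak c$ is a syzygy.* Put $\psi=(\psi_1,\dots,\psi_g)$ and $M=R^g+R\psi\subseteq Q^g$. It is torsion-free, and $QM=Q^g$, so $M\in\operatorname{CM}_0(R)$. The surjection $R\oplus R^g\to M$, $(u,v)\mapsto u\psi-v$, has kernel $\{(u,u\psi):u\in R,\ u\psi\in R^g\}\cong\mathfrak c$. So $\mathfrak c$ is a first syzygy of $M$.

*Finite length coefficients.* Let $r\in\mathtt T_0$ and let $Y$ have finite length. Then $\Omega Y\in\operatorname{CM}_0(R)$ by fact 1, and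
$$\operatorname{Tor}_1(\mathfrak c,Y)\cong\operatorname{Tor}_2(M,Y)\cong\operatorname{Tor}_1(M,\Omega Y)$$
is killed by $r$. As $\operatorname{Ext}^1(\mathfrak c,Y^\vee)\cong\operatorname{Tor}_1(\mathfrak c,Y)^\vee$ and every finite length module is some $Y^\vee$, we get $r\operatorname{Ext}^1(\mathfrak c,Y)=0$ for all $Y$ of finite length.

*From finite length to $\Omega\mathfrak c$.* Let $N=\Omega\mathfrak c$ and let $y\in\mathfrak m$ be a nonzerodivisor; it is regular on $N$, as $N$ lies in a free module. Since $Q\mathfrak c=Q$, $\mathfrak c_{\mathfrak p}= R_{\mathfrak p}$ for minimal $\mathfrak p$, so $\operatorname{Ext}^1(\mathfrak c,N)$ has finite length and $y^l$ kills it for some $l$. The long exact sequence of $0\to N\xrightarrow{y^l}N\to N/y^lN\to0$ then embeds $\operatorname{Ext}^1(\mathfrak c,N)$ into $\operatorname{Ext}^1(\mathfrak c,N/y^lN)$, which is killed by $r$ because $N/y^lN$ has finite length. By Lemma 1(b), $r\in s(\mathfrak c)$.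

*Reading off the conductor.* A homomorphism $\mathfrak c\to R$ extends to $Q\mathfrak c=Q\to Q$, so it is multiplication by some $q\in Q$ with $q\mathfrak c\subseteq R$. So $rz=\sum_iq_izc_i$ for all $z\in\mathfrak c$, with $c_i\in\mathfrak c$ and $q_i\mathfrak c\subseteq R$. Taking $z$ a nonzerodivisor, $r=\sum_iq_ic_i$. For $v\in T$ we have $c_iv\in\mathfrak c$, so $rv=\sum_iq_i(c_iv)\in R$. Thus $rT\subseteq R$.

**Step 2: $R:\overline R\subseteq\mathbb E^0$.** The plan is to show that $\overline RM$ is, componentwise, free over $\overline R$, and then to push its coordinate functions into $R$ by multiplying with $r$.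

*Structure of $\overline R$.* Let $\mathfrak N$ be the nilradical of $Q$; nilpotents are integral, so $\mathfrak N\subseteq\overline R$. If $b\in Q$ is integral over $R$ modulo $\mathfrak N$, say $f(b)\in\mathfrak N$ with $f$ monic, then a power of $f$ kills $b$, so $b\in\overline R$. Hence $\overline R/\mathfrak N$ is the integral closure of the image of $R$ in $Q/\mathfrak N=\prod\kappa(\mathfrak p)$. The idempotents of the product are integral ($e^2=e$), so this is $\prod V_{\mathfrak p}$, with $V_{\mathfrak p}$ the integral closure of the one-dimensional domain $R/\mathfrak p$ in $\kappa(\mathfrak p)$. By Krull–Akizuki each $V_{\mathfrak p}$ is a semilocal Dedekind domain, hence a PID.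

*One component.* Let $M\in\operatorname{CM}_0(R)$. The idempotents $e_{\mathfrak p}$ of $Q$ lie in $\overline R$. Put $D_{\mathfrak p}=e_{\mathfrak p}\overline R\subseteq R_{\mathfrak p}$ and $\mathfrak N_{\mathfrak p}=e_{\mathfrak p}\mathfrak N$, the maximal ideal of the Artinian ring $R_{\mathfrak p}$, so that $D_{\mathfrak p}/\mathfrak N_{\mathfrak p}=V_{\mathfrak p}$. Put $E_{\mathfrak p}=e_{\mathfrak p}\overline RM\subseteq M_{\mathfrak p}$, where $M_{\mathfrak p}$ is $R_{\mathfrak p}$-free. Since $\mathfrak N_{\mathfrak p}$ is an ideal of $R_{\mathfrak p}$ contained in $D_{\mathfrak p}$, and $R_{\mathfrak p}E_{\mathfrak p}=M_{\mathfrak p}$,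
$$\mathfrak N_{\mathfrak p}M_{\mathfrak p}=\mathfrak N_{\mathfrak p}E_{\mathfrak p}\subseteq E_{\mathfrak p}.$$
The module $E_{\mathfrak p}/\mathfrak N_{\mathfrak p}M_{\mathfrak p}$ is a finitely generated $V_{\mathfrak p}$-submodule of the $\kappa(\mathfrak p)$-vector space $M_{\mathfrak p}/\mathfrak N_{\mathfrak p}M_{\mathfrak p}$ and spans it. As $V_{\mathfrak p}$ is a PID, it is $V_{\mathfrak p}$-free on a $\kappa(\mathfrak p)$-basis of that space. Lift this basis to $e_1,\dots,e_m\in E_{\mathfrak p}$. By Nakayama these generate the free module $M_{\mathfrak p}$, whose rank is $m$, so they form an $R_{\mathfrak p}$-basis. Finally $\mathfrak N_{\mathfrak p}M_{\mathfrak p}=\sum\mathfrak N_{\mathfrak p}e_i\subseteq\sum D_{\mathfrak p}e_i$, so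
$$E_{\mathfrak p}=\sum D_{\mathfrak p}e_i+\mathfrak N_{\mathfrak p}M_{\mathfrak p}=\bigoplus D_{\mathfrak p}e_i .$$

*Assembling.* As $\overline RM=\bigoplus_{\mathfrak p}E_{\mathfrak p}$, collecting all these basis elements gives finitely many $e_\alpha\in\overline RM$ and $\overline R$-linear maps $e_\alpha^*:\overline RM\to\overline R$ with $z=\sum_\alpha e_\alpha^*(z)e_\alpha$ for all $z\in\overline RM$. Write $e_\alpha=\sum_jb_{\alpha j}m_j$ with $m_j$ in a finite generating set of $M$ and $b_{\alpha j}\in\overline R$. Let $r\overline R\subseteq R$, and for $z\in M$ put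
$$g_j(z)=r\sum_\alpha b_{\alpha j}e_\alpha^*(z)\in r\overline R\subseteq R .$$
Then $g_j\in M^*$, and $\sum_jg_j(z)m_j=r\sum_\alpha e_\alpha^*(z)e_\alpha=rz$. So $r\in s(M)$. As $M$ was arbitrary, $r\in\mathbb E^0$ by Lemma 1(d).

With part (0): $R:\overline R\subseteq\mathbb E^0\subseteq\mathtt T_0\subseteq R:\overline R$, and Theorem B is proved. $\square$

## Graded pieces of $k[[x,y]]$

In dimension two we want rings for which all MCM modules, and all the ideals $s(M)$, are visible. Let $n\ge2$ and let $c$ be coprime to $n$. Grade $S=k[[x,y]]$ by $\mathbb Z/n$ with $\deg x=1$, $\deg y=c$: we have $S=\bigoplus_jS_j$, where $S_j$ consists of the power series in monomials $x^ay^b$ with $a+cb\equiv j\pmod n$. Then $S_iS_j\subseteq S_{i+j}$. Put $R=S_0$ and $P=k[[x^n,y^n]]\subseteq R$. Let $S_jS_{-j}$ denote the ideal of $R$ consisting of sums of products $zz'$ with $z\in S_j$, $z'\in S_{-j}$. The field $k$ is arbitrary.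

**Lemma 3.**

- (a) $R$ is a $2$-dimensional complete normal CM local domain, and all $S_j$ are MCM $R$-modules.
- (b) Every MCM $R$-module is a direct summand of some $S^m$.
- (c) $s(S_j)=S_jS_{-j}$, and this ideal contains $x^n$ and $y^n$.
- (d) Every MCM $R$-module lies in $\operatorname{CM}_0(R)$, and $\mathbb E^0=\bigcap_jS_jS_{-j}$.

*Proof.* (a) Each $S_j$ is a free $P$-module on the $n$ monomials $x^ay^b\in S_j$ with $0\le a,b\le n-1$ (one for each $b$). So $R$ is finite over the complete local ring $P$, hence Noetherian and complete. It is local because $S$ is local and integral over it. Its dimension is $\dim P=2$. The sequence $x^n,y^n$ is regular on each $S_j$, so all $S_j$, including $R$, are MCM. For normality: if $\sigma\in S$ and $\sigma r'=r$ with $r,r'\in R$, $r'\ne0$, then the components of $\sigma$ of nonzero degree vanish. So $R=S\cap\operatorname{Frac}R$, and $S$ is normal.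

(b) Let $M$ be MCM. Since $R$ is normal of dimension $2$, $M$ is reflexive. As $R=S_0$ is an $R$-summand of $S$, $M$ is an $R$-summand of $M\otimes_RS$, and $M=M^{**}$ is an $R$-summand of $L=(M\otimes_RS)^{**}$. By functoriality $L$ is an $S$-module, finitely generated. It is a dual $\operatorname{Hom}_R(-,R)$ and $\operatorname{depth}R=2$, so $\operatorname{depth}_RL\ge2$ or $L=0$. Depth over $R$ and over the finite local extension $S$ agree, so $L$ is MCM over the regular ring $S$, hence $S$-free.

(c) *The dual of $S_j$.* Let $f\in\operatorname{Hom}_R(S_j,R)$ and $0\ne g\in S_{-j}$. For $z,z'\in S_j$ we have $gz,gz'\in R$, so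
$$(gz')f(z)=f(gz'z)=(gz)f(z').$$
Cancel $g$: $z'f(z)=zf(z')$. So $f$ is multiplication by some $q\in\operatorname{Frac}S$. Now $S_j$ contains a power $x^a$ of $x$ ($a\equiv j$) and a power of $y$ ($c$ is a unit mod $n$). Both multiples of $q$ by these lie in $S$, and $S$ is a UFD, so $q\in S$. From $qx^a\in S_0$ we get $q\in S_{-a}=S_{-j}$. Conversely every $q\in S_{-j}$ defines a map $S_j\to R$.

*The ideal.* If $rz=\sum_iq_izm_i$ for all $z\in S_j$, with $q_i\in S_{-j}$ and $m_i\in S_j$, then $r=\sum_iq_im_i\in S_jS_{-j}$. Conversely any such $r$ lies in $s(S_j)$. For $j=0$ the ideal is $R$. For $j\ne0$ there are $0<a,b<n$ with $x^a,y^b\in S_j$; then $x^{n-a},y^{n-b}\in S_{-j}$, and the products are $x^n,y^n$.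

(d) Let $\mathfrak p\ne\mathfrak m$. Since $R/(x^n,y^n)R$ has finite length, $S_jS_{-j}\not\subseteq\mathfrak p$, so some $q\in S_{-j}$ gives a map $S_j\to R$ whose image is not in $\mathfrak p$. Thus $(S_j)_{\mathfrak p}\to R_{\mathfrak p}$ is onto. As $S_j$ is torsion-free of rank one, this is an isomorphism. By (b), every MCM module is locally a summand of a free module on the punctured spectrum, so it is in $\operatorname{CM}_0(R)$. By Lemma 1(c) and (b), $s(M)\supseteq s(S)=\bigcap_js(S_j)$ for every MCM $M$, so Lemma 1(d) gives $\mathbb E^0=\bigcap_js(S_j)$. $\square$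

**Example.** Take $n=3$, $c=1$, so $R=k[[x^3,x^2y,xy^2,y^3]]$. Here $S_1$ is generated by $x,y$ and $S_2$ by $x^2,xy,y^2$. All cubic monomials lie in $S_1S_2$, so $s(S_1)=s(S_2)=\mathfrak m$ and $\mathbb E^0=\mathfrak m$. Since $S_1$ is MCM and not free ($1\notin s(S_1)$), $R$ is not regular, so $\mathtt T_0\ne R$ by Lemma 1(e), and $\mathbb E^0=\mathtt T_0=\mathfrak m$. The ring $R/(x^3,y^3)R$ has $k$-basis $1,x^2y,xy^2$, and the last two span its socle; so $R$ is not Gorenstein, and still equality holds.

The example tells us what to look for. By Lemma 1(a), applied to either argument,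
$$(S_jS_{-j}+S_lS_{-l})\operatorname{Tor}_i(S_j,S_l)=0\quad(i\ge1). \tag{2}$$
A *sum* of two ideals kills Tor, while $\mathbb E^0$ is the *intersection* of all the ideals. So suppose $S_jS_{-j}=\mathfrak m$ for all $j\ne0$ except for a single bad index. Then $\mathbb E^0\ne\mathfrak m$, while (2) shows that $\mathfrak m$ kills every $\operatorname{Tor}_i(S_j,S_l)$ except possibly when $j$ and $l$ are both the bad index. A single bad index must satisfy $j=-j$, so $n$ is even and $j=n/2$. What then remains is to handle $\operatorname{Tor}_i(S_j,S_j)$ for this one module.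

## The ring $k[[x^8,x^3y,xy^3,y^8]]$

We prove Theorem A with $n=8$, $c=5$: $x^ay^b\in S_j$ iff $a\equiv j+3b\pmod 8$. The index $4$ will be bad.

**Step 1: the monomials.** *We list generators.* Each $S_j$ is spanned over $P=k[[x^8,y^8]]$ by the monomials with exponents in the box $0\le a,b\le7$.

| $j$ | $a$ for $b=0,1,\dots,7$ | some elements of $S_j$ |
|---|---|---|
| 0 | 0, 3, 6, 1, 4, 7, 2, 5 | |
| 1 | 1, 4, 7, 2, 5, 0, 3, 6 | $x,\ y^5$ |
| 2 | 2, 5, 0, 3, 6, 1, 4, 7 | $x^2,\ y^2$ |
| 3 | 3, 6, 1, 4, 7, 2, 5, 0 | $x^3,\ xy^2,\ y^7$ |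
| 4 | 4, 7, 2, 5, 0, 3, 6, 1 | $x^4,\ x^2y^2,\ y^4$ |
| 5 | 5, 0, 3, 6, 1, 4, 7, 2 | $x^5,\ y$ |
| 6 | 6, 1, 4, 7, 2, 5, 0, 3 | $x^6,\ xy,\ y^6$ |
| 7 | 7, 2, 5, 0, 3, 6, 1, 4 | $x^7,\ x^2y,\ y^3$ |

Row $0$: besides $(0,0),(3,1),(1,3)$ we have $(6,2)=2(3,1)$, $(4,4)=(3,1)+(1,3)$, $(7,5)=2(3,1)+(1,3)$, $(2,6)=2(1,3)$, $(5,7)=(3,1)+2(1,3)$. So $\mathfrak m=(x^8,x^3y,xy^3,y^8)R$, and as $R$ is complete with residue field $k$, $R=k[[x^8,x^3y,xy^3,y^8]]$. By Lemma 3(a) it is a $2$-dimensional normal CM complete local ring.

Row $2$ is generated over $R$ by $x^2,y^2$: $(5,1)=(2,0)+(3,1)$, $(3,3)=(0,2)+(3,1)$, $(6,4)=(2,0)+(4,4)$, $(1,5)=(0,2)+(1,3)$, $(4,6)=(2,0)+(2,6)$, $(7,7)=(2,0)+(5,7)$.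

Row $4$ is generated over $R$ by $x^4,x^2y^2,y^4$: $(7,1)=(4,0)+(3,1)$, $(5,3)=(2,2)+(3,1)$, $(3,5)=(0,4)+(3,1)$, $(6,6)=(4,0)+(2,6)$, $(1,7)=(0,4)+(1,3)$.

**Step 2: the ideals $s(S_j)$.** *We see that $4$ is the only bad index.* For $j\ne0$ no element of $S_j$ has a constant term, so $S_jS_{-j}\subseteq\mathfrak m$. Each of the following lines exhibits $x^8,x^3y,xy^3,y^8$:

- $S_1S_7\ni x\cdot x^7,\ x\cdot x^2y,\ x\cdot y^3,\ y^5\cdot y^3$;
- $S_2S_6\ni x^2\cdot x^6,\ x^2\cdot xy,\ y^2\cdot xy,\ y^2\cdot y^6$;
- $S_3S_5\ni x^3\cdot x^5,\ x^3\cdot y,\ xy^2\cdot y,\ y^7\cdot y$.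

Since $S_4$ is generated by $x^4,x^2y^2,y^4$,
$$S_4S_4=(x^8,x^6y^2,x^4y^4,x^2y^6,y^8)R.$$
By Lemma 3(c), $s(S_j)=\mathfrak m$ for $j\ne0,4$, and $s(S_4)=S_4S_4$.

**Step 3: $\mathbb E^0$.** *We apply Lemma 3(d).* It gives $\mathbb E^0=S_4S_4$. All elements of this ideal have order $\ge8$ as power series in $x,y$, while a nonzero combination of $x^3y$ and $xy^3$ over $k$ has order $4$. So $x^3y,xy^3$ are linearly independent modulo $\mathbb E^0$. The products $x^6y^2,x^4y^4,x^2y^6$ of these two monomials lie in $\mathbb E^0$, as do $x^8,y^8$, so $\mathfrak m^2\subseteq\mathbb E^0$ and $\mathfrak m=\mathbb E^0+kx^3y+kxy^3$. Hence $\ell(\mathfrak m/\mathbb E^0)=2$.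

**Step 4: two presentations with the same syzygy.** *This prepares the bad pair $(4,4)$.* There are exact sequences
$$0\to S_6\to R^2\xrightarrow{(x^2,\,y^2)}S_2\to0,\qquad 0\to S_6^2\to R^3\xrightarrow{(x^4,\,x^2y^2,\,y^4)}S_4\to0. \tag{3}$$
Surjectivity is Step 1. For the first kernel, $r_1x^2+r_2y^2=0$ means $(r_1,r_2)=h(y^2,-x^2)$ with a unique $h\in S$; since $x^2,y^2\in S_2$, the condition $r_i\in S_0$ means $h\in S_{-2}=S_6$.

For the second, let $r_1x^4+r_2x^2y^2+r_3y^4=0$. Then $y^2\mid r_1$ and $x^2\mid r_3$ in $S$. Write $r_1=hy^2$, $r_3=ex^2$; dividing by $x^2y^2$ gives $r_2=-hx^2-ey^2$. So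
$$(r_1,r_2,r_3)=h(y^2,-x^2,0)+e(0,-y^2,x^2)$$
with $h,e\in S$ unique, and $r_1,r_2,r_3\in S_0$ iff $h,e\in S_6$.

**Step 5: $\mathfrak m\subseteq\mathtt T_0$.** *We check all pairs.* By Lemma 3(b) it suffices that $\mathfrak m\operatorname{Tor}_i(S_j,S_l)=0$ for $i\ge1$ and all $j,l$. If $0\in\{j,l\}$ the Tor is zero. If $j$ or $l$ is not in $\{0,4\}$, use (2) and Step 2. There remains $j=l=4$.

Tensor (3) with $S_4$. We get
$$\operatorname{Tor}_1(S_2,S_4)=\ker(S_6\otimes S_4\to S_4^2),\qquad\operatorname{Tor}_1(S_4,S_4)=\ker\big((S_6\otimes S_4)^2\to S_4^3\big).$$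
As $R$ is a domain, $\operatorname{Tor}_1$ is torsion, and $S_4^2,S_4^3$ are torsion-free. So each kernel is the full torsion submodule, whatever the maps are. The torsion submodule of $(S_6\otimes S_4)^2$ is the square of that of $S_6\otimes S_4$, hence
$$\operatorname{Tor}_1(S_4,S_4)\cong\operatorname{Tor}_1(S_2,S_4)^2,$$
which is killed by $s(S_2)=\mathfrak m$. For $i\ge2$, the second sequence in (3) gives $\operatorname{Tor}_i(S_4,S_4)\cong\operatorname{Tor}_{i-1}(S_6,S_4)^2$, which is killed by $s(S_6)=\mathfrak m$.

**Step 6: $\mathtt T_0\ne R$.** *We apply Lemma 1(e).* The module $S_4$ is MCM, and $1\notin s(S_4)$, so it is not free and $R$ is not regular. So $\mathtt T_0=\mathfrak m$, and Theorem A is proved. $\square$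

We can now see the failure of the duality approach concretely: $S_4$ is not a direct summand of $\Omega^2M'$ for any MCM module $M'$. Indeed, $R$ is complete, so it has a canonical module, and every MCM module is in $\operatorname{CM}_0(R)$. If $S_4$ were such a summand, $\operatorname{Ext}^1(S_4,\Omega S_4)$ would be a summand of $\operatorname{Ext}^3(M',\Omega S_4)$, which by Lemma 2 has the annihilator of $\operatorname{Tor}_1(M',(\Omega S_4)^\dagger)$. That is killed by $\mathfrak m=\mathtt T_0$. Lemma 1(b) would give $\mathfrak m\subseteq s(S_4)$, contrary to Step 2.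

## Tor in a single degree

For Theorem C we want rings of dimension $d\ge3$ in which $\mathfrak m$ kills every Tor between MCM modules, but some MCM module has only homomorphisms to $R$ with image in $\mathfrak m^2$. We get the first property from a grading: a graded module concentrated in one degree is killed by the irrelevant ideal.

Let $G$ be a standard graded CM $k$-algebra of dimension $d$ with irrelevant ideal $\mathfrak n$, and let $y_1,\dots,y_d\in G_1$ be a system of parameters such that

- (i) $\mathfrak n^2\subseteq(y_1,\dots,y_d)$;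
- (ii) for $0\le i<d$, the ring $G/(y_1,\dots,y_i)$ is regular at all homogeneous primes $\ne\mathfrak n$.

Write $(y)=(y_1,\dots,y_d)$.

**Definition.** A finitely generated graded $G$-module $B$ is *U* if it is MCM or $0$, is generated in degree $0$, and $B/(y)B\cong k^b$ (in degree $0$).

If $B$ is U, take the minimal presentation $0\to\Omega B\to G^b\to B\to0$. As $y_1,\dots,y_d$ is $B$-regular, reducing modulo $(y)$ stays exact, so $\Omega B/(y)\Omega B$ is the kernel of $(G/(y))^b\to k^b$, that is, $(\bar{\mathfrak n})^b$ with $\bar{\mathfrak n}$ the maximal ideal of $G/(y)$. By (i), $\bar{\mathfrak n}^2=0$, so this lives in degree $1$ and is killed by $\mathfrak n$. Hence $(\Omega B)(1)$ is again U.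

**Example.** Let $G=k[a,b]/(ab)$, $d=1$, $y_1=a+b$. Then $a^2=ay_1$, $b^2=by_1$, $ab=0$, so (i) holds. The homogeneous primes other than $\mathfrak n$ are $(a)$ and $(b)$, at which $G$ localizes to a field, so (ii) holds. The module $B=G/(a)=k[b]$ is U. Its resolution is periodic, with $G(-i)$ in place $i$ and maps $a,b,a,b,\dots$. Tensored with $B$ the maps become $0,b,0,b,\dots$, so $\operatorname{Tor}_q(B,B)$ is $k$ in degree $q$ for $q$ odd and $0$ for $q\ge2$ even.

**Lemma 4.** If $B,C$ are U, then $\operatorname{Tor}^G_q(B,C)$ is concentrated in degree $q$ for all $q\ge1$.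

*Proof.* Induction on $d$. Let $d=0$. Then $\mathfrak n^2=0$, $B$ and $C$ are sums of copies of $k$, and $\Omega k=\mathfrak n\cong k(-1)^c$ for some $c$. So $\Omega^qk\cong k(-q)^{c^q}$. Tensoring the minimal resolution of $k$ with $k$ gives $\operatorname{Tor}_q(k,k)\cong\Omega^qk\otimes k$, which is in degree $q$.

Let $d\ge1$. We have $\operatorname{Tor}_q(B,C)\cong\operatorname{Tor}_1(\Omega^{q-1}B,C)$, and $(\Omega^{q-1}B)(q-1)$ is U; so it suffices to take $q=1$. Put $T=\operatorname{Tor}_1^G(B,C)$.

*Lower bound.* $T\subseteq\Omega B\otimes C$ lives in degrees $\ge1$.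

*Finite length.* For a homogeneous prime $\mathfrak p\ne\mathfrak n$, $B_{\mathfrak p}$ is MCM (or $0$) over $G_{\mathfrak p}$, which is regular by (ii) with $i=0$. So $B_{\mathfrak p}$ is free and $T_{\mathfrak p}=0$. The minimal primes of the support of the graded module $T$ are homogeneous, so $T$ has finite length.

*Top degree.* Let $y=y_1$. From $0\to C(-1)\xrightarrow{y}C\to C/yC\to0$ we get an exact sequence
$$\operatorname{Tor}_2^G(B,C/yC)\to T(-1)\xrightarrow{\,y\,}T .$$
As $y$ is regular on $G$ and on $B$, $\operatorname{Tor}_2^G(B,C/yC)\cong\operatorname{Tor}_2^{G/y}(B/yB,C/yC)$. The ring $G/y$ with $y_2,\dots,y_d$ satisfies the hypotheses in dimension $d-1$, and $B/yB$, $C/yC$ are U over it. By induction this Tor is concentrated in degree $2$. If $T\ne0$ has top degree $j_0$, then $y$ kills $T_{j_0}=T(-1)_{j_0+1}$, so this nonzero space is in the image of the left-hand module. So $j_0+1=2$, and $T$ is concentrated in degree $1$. $\square$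

## Ulrich modules and the completion

Keep $G$ and $y_1,\dots,y_d$, and let $R=\widehat G=\prod_iG_i$ with maximal ideal $\mathfrak m$. Then $R$ is a complete CM local ring of dimension $d$, $\operatorname{gr}_{\mathfrak m}R=G$, $y_1,\dots,y_d$ is a system of parameters of $R$, and $\mathfrak m^2\subseteq(y)$. *Assume in addition that $R$ is an isolated singularity*, i.e. $R_{\mathfrak p}$ is regular for $\mathfrak p\ne\mathfrak m$. Then MCM modules are free at each $\mathfrak p\ne\mathfrak m$, so they all lie in $\operatorname{CM}_0(R)$, and all $\operatorname{Tor}_q$, $q\ge1$, between MCM modules have finite length. As $R$ is complete, it has a canonical module $\omega$.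

**Definition.** An $R$-module $B$ is *Ulrich* if it is MCM (or $0$) and $\mathfrak mB=(y)B$.

For instance, the completion of the last example is $R=k[[a,b]]/(ab)$ with $y_1=a+b$, and $B=R/(a)=k[[b]]$ is Ulrich: $\mathfrak mB=bB=y_1B$.

**Lemma 5.**

- (a) If $M$ is MCM, its minimal syzygy $\Omega M$ is Ulrich.
- (b) If $C$ is Ulrich, so is $C^\dagger$.
- (c) If $B$ is Ulrich, $\operatorname{gr}_{\mathfrak m}B$ is U over $G$.
- (d) If $B$ is Ulrich with minimal cover $F_0\to B$, then $\Omega B\cap\mathfrak m^pF_0=\mathfrak m^{p-1}\Omega B$ for $p\ge1$.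
- (e) Let $F_\bullet$ be the minimal free resolution of an Ulrich module $B$, filtered by $\mathrm{Fil}^pF_i=\mathfrak m^{p-i}F_i$, where $\mathfrak m^{h}=R$ for $h\le0$. Then $\operatorname{gr}F_\bullet$ is a graded free resolution of $\operatorname{gr}_{\mathfrak m}B$ over $G$, with $\operatorname{gr}F_i=G(-i)^{b_i}$.

*Proof.* (a) Let $F\to M$ be the minimal cover. Modulo the $M$-regular sequence $y$ we get an injection $\Omega M/(y)\Omega M\to F/(y)F$, with image in $\bar{\mathfrak m}(F/(y)F)$, where $\bar{\mathfrak m}=\mathfrak m/(y)$. As $\bar{\mathfrak m}^2=0$, the module $\Omega M/(y)\Omega M$ is killed by $\mathfrak m$.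

(b) $C^\dagger$ is MCM, and $C^\dagger/(y)C^\dagger\cong\operatorname{Hom}(C/(y)C,\omega/(y)\omega)$ by [BH, 3.3.3]. This is killed by $\mathfrak m$ because $C/(y)C$ is.

(c) From $\mathfrak mB=(y)B$ we get $\mathfrak m^iB=(y)^iB$ for all $i$. So $\operatorname{gr}_{\mathfrak m}B=\operatorname{gr}_{(y)}B\cong(B/(y)B)[Y_1,\dots,Y_d]$ by [BH, 1.1.8], with $y_i\in G_1$ acting as $Y_i$. So $y_1,\dots,y_d$ is regular on it, it is generated in degree $0$, and modulo $(y)$ it is $B/(y)B$, a sum of copies of $k$ in degree $0$.

(d) "$\supseteq$" holds since $\Omega B\subseteq\mathfrak mF_0$. For "$\subseteq$": the sequences $0\to\Omega B\cap\mathfrak m^pF_0\to\mathfrak m^pF_0\to\mathfrak m^pB\to0$ are exact, so the filtration induced on $\Omega B$ has associated graded module $\ker(\operatorname{gr}F_0\to\operatorname{gr}B)=\Omega_G(\operatorname{gr}B)$. By (c) this is generated in degree $1$, and $\Omega B=\Omega B\cap\mathfrak mF_0$. Therefore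
$$\Omega B\cap\mathfrak m^pF_0\subseteq\mathfrak m^{p-1}\Omega B+(\Omega B\cap\mathfrak m^{p+1}F_0).$$
Apply the same to the last term, and repeat. For $q\ge p$ the new term lies in $\mathfrak m^{q-1}\Omega B\subseteq\mathfrak m^{p-1}\Omega B$, so $\Omega B\cap\mathfrak m^pF_0\subseteq\mathfrak m^{p-1}\Omega B+(\Omega B\cap\mathfrak m^qF_0)$ for all $q\ge p$. By Artin–Rees, $\Omega B\cap\mathfrak m^qF_0\subseteq\mathfrak m^{p-1}\Omega B$ for $q\gg0$.

(e) All $\Omega^iB$ are Ulrich: $B$ by assumption, the others by (a). For all $p$ and $i$ the sequence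
$$0\to\mathfrak m^{p-i-1}\Omega^{i+1}B\to\mathfrak m^{p-i}F_i\to\mathfrak m^{p-i}\Omega^iB\to0$$
is exact: for $p-i\ge1$ by (d) applied to $\Omega^iB$, and for $p-i\le0$ because it is then just $0\to\Omega^{i+1}B\to F_i\to\Omega^iB\to0$. Passing to quotients, $0\to(\operatorname{gr}_{\mathfrak m}\Omega^{i+1}B)(-i-1)\to G(-i)^{b_i}\to(\operatorname{gr}_{\mathfrak m}\Omega^iB)(-i)\to0$ is exact. Splice these. $\square$

**Lemma 6.** If $B,C$ are Ulrich over $R$, then $\mathfrak m\operatorname{Tor}_1^R(B,C)=0$.

*Proof.* Filter $F_i\otimes C=C^{b_i}$ by $\mathrm{Fil}^p=\mathfrak m^{p-i}C^{b_i}$. The entries of the matrices of $F_\bullet$ lie in $\mathfrak m$, so this is a filtration by subcomplexes. The associated graded complex is $\operatorname{gr}F_\bullet\otimes_G\operatorname{gr}_{\mathfrak m}C$, with differentials given by the classes of these entries in $\mathfrak m/\mathfrak m^2=G_1$. By Lemma 5(e), its $H_1$ is $\operatorname{Tor}_1^G(\operatorname{gr}B,\operatorname{gr}C)$, which by Lemmas 4 and 5(c) lives only in degree $1$.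

Let $z'\in\mathrm{Fil}^p(F_1\otimes C)$ be a cycle with $p\ge2$. Its class in degree $p$ of the graded complex is a cycle, hence a boundary. So there is $w_p\in\mathrm{Fil}^p(F_2\otimes C)=\mathfrak m^{p-2}C^{b_2}$ such that $z'-\partial w_p$ is a cycle in $\mathrm{Fil}^{p+1}$. Repeat with $p+1,p+2,\dots$. The series $\sum_{q\ge p}w_q$ converges because $C$ is complete, and $z'=\partial(\sum_{q\ge p}w_q)$ because $\bigcap_p\mathrm{Fil}^p=0$.

Now let $z\in F_1\otimes C=\mathrm{Fil}^1$ be any cycle and $r\in\mathfrak m$. Then $rz$ is a cycle in $\mathrm{Fil}^2$, so it is a boundary. $\square$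

Lemma 6 speaks only of Ulrich modules. Two passes through the duality of Lemma 2 spread it to all MCM modules.

**Proposition 7.** If $R$ as above is not regular, then $\mathtt T_0=\mathfrak m$.

*Proof.* For MCM modules $A,N$, Lemma 2 applied to $A$ and $N^\dagger$ gives:
$$\operatorname{Ext}^1(\Omega^dA,N)\cong\operatorname{Ext}^{d+1}(A,N)\ \text{ and }\ \operatorname{Tor}_1(A,N^\dagger)\ \text{ have the same annihilator.} \tag{4}$$
All syzygies are taken minimal.

**Step 1.** *If $B$ is Ulrich, then $\mathfrak m\subseteq s(\Omega^dB)$.* Use (4) with $A=B$, $N=\Omega^{d+1}B$. By Lemma 5(a),(b), $N$ and $N^\dagger$ are Ulrich, so $\mathfrak m\operatorname{Tor}_1(B,N^\dagger)=0$ by Lemma 6. Hence $\mathfrak m\operatorname{Ext}^1(\Omega^dB,\Omega^{d+1}B)=0$; apply Lemma 1(b).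

**Step 2.** *If $A$ is MCM and $B$ is Ulrich, then $\mathfrak m\operatorname{Tor}_1(A,B)=0$.* By (4), $\operatorname{Tor}_1(B,A)$ has the annihilator of $\operatorname{Ext}^1(\Omega^dB,A^\dagger)$, which is killed by $\mathfrak m$ by Step 1 and Lemma 1(a).

**Step 3.** *If $A$ is MCM, then $\mathfrak m\subseteq s(\Omega^dA)$.* Use (4) with $N=\Omega^{d+1}A$. As $N=\Omega(\Omega^dA)$ is Ulrich, so is $N^\dagger$, and $\mathfrak m\operatorname{Tor}_1(A,N^\dagger)=0$ by Step 2. Apply Lemma 1(b).

**Step 4.** *If $A,B$ are MCM and $i\ge1$, then $\mathfrak m\operatorname{Tor}_i(A,B)=0$.* By (4), $\operatorname{Tor}_i(A,B)\cong\operatorname{Tor}_1(\Omega^{i-1}A,B)$ has the annihilator of $\operatorname{Ext}^1(\Omega^d\Omega^{i-1}A,B^\dagger)$, which is killed by $\mathfrak m$ by Step 3.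

So $\mathfrak m\subseteq\mathtt T_0$, and $\mathtt T_0\ne R$ by Lemma 1(e). $\square$

## Section rings on $\mathbb P^1\times\mathbb P^{n-1}$

We prove Theorem C. Let $d\ge3$, $n=d-1\ge2$, $k$ algebraically closed, $A=k[s,t,u_1,\dots,u_n]$, and
$$G=\bigoplus_{l\ge0}k[s,t]_{2l}\otimes k[u]_l=k[s^2u_i,\,stu_i,\,t^2u_i:1\le i\le n]\subset A,\qquad R=\widehat G .$$
This is the homogeneous coordinate ring of $X=\mathbb P^1\times\mathbb P^{n-1}\subset\mathbb P^{3n-1}$, embedded by $\mathcal O_X(1)=\mathcal O(2,1)$. Put also
$$M=\bigoplus_{l\ge0}k[s,t]_{2l+3}\otimes k[u]_l=\bigoplus_{l\in\mathbb Z}H^0(X,\mathcal O(2l+3,l)).$$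
A monomial of $M_l$, $l\ge1$, is a product of some $s^2u_i$, $stu_i$ or $t^2u_i$ with a monomial of $M_{l-1}$. So $M$ is a graded $G$-module generated by $M_0=k[s,t]_3$.

**Step 1: $G$ and $M$ are MCM.** *We compute local cohomology.* Both are full section modules, $G=\bigoplus_{l\in\mathbb Z}H^0(X,\mathcal O(2l,l))$, so $H^0_{\mathfrak n}=H^1_{\mathfrak n}=0$. For $i\ge1$, $H^{i+1}_{\mathfrak n}$ is the sum over $l\in\mathbb Z$ of $H^i(X,\mathcal O(p,l))$ with $p=2l$ for $G$ and $p=2l+3$ for $M$. By Künneth,
$$H^i(X,\mathcal O(p,l))=\bigoplus_{a+b=i}H^a(\mathbb P^1,\mathcal O(p))\otimes H^b(\mathbb P^{n-1},\mathcal O(l)),$$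
where only $a\in\{0,1\}$ and $b\in\{0,n-1\}$ can contribute. For $0<i<n$ this leaves $(a,b)=(1,0)$, which needs $p\le-2$ and $l\ge0$, and $(a,b)=(0,n-1)$, which needs $p\ge0$ and $l\le-n\le-2$. For $p=2l$ both are impossible. For $p=2l+3$ too: $l\ge0$ gives $p\ge3$, and $l\le-2$ gives $p\le-1$. So $H^{i+1}_{\mathfrak n}=0$ for $0<i<n=d-1$. Since $\dim G=d$ (Step 2), both modules are MCM.

**Step 2: hypotheses (i) and (ii).** *We choose general linear forms.* The Hilbert function of $G$ is $(2l+1)\binom{l+n-1}{n-1}$, a polynomial of degree $n$ with leading coefficient $2/(n-1)!$. So $\dim G=n+1=d$ and $e(G)=n!\cdot\frac2{(n-1)!}=2n$.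

Choose $y_1,\dots,y_d\in G_1$ general, one after the other. Bertini's theorem (Hartshorne, II.8.18) says that a general hyperplane section of a nonsingular closed subvariety of projective space is regular and that the hyperplane does not contain the subvariety. Apply it successively to the components of the sections, which are nonsingular because the sections are regular. So $\operatorname{Proj}G/(y_1,\dots,y_i)$ is regular for $i<d$, of dimension $n-i$. For $i=n$ it is a finite set of points, and $y_{n+1}=y_d$ avoids them. Hence $y_1,\dots,y_d$ is a system of parameters, and a regular sequence because $G$ is CM.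

*(ii)* Let $\mathfrak p\ne\mathfrak n$ be a homogeneous prime of $G'=G/(y_1,\dots,y_i)$, $i<d$. Some linear form $f$ is not in $\mathfrak p$, and $G'_f=G'_{(f)}[f,f^{-1}]$, where $G'_{(f)}$ is the coordinate ring of an affine open set of $\operatorname{Proj}G'$ and is regular. So $G'_{\mathfrak p}$ is regular.

*(i)* As $y_1,\dots,y_d$ is a regular sequence of linear forms, $G/(y)$ has length $e(G)=2n$. Its Hilbert function begins with $1$ and $3n-(n+1)=2n-1$. These already add up to $2n$, so there is nothing in degrees $\ge2$, and $\mathfrak n^2\subseteq(y)$.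

**Step 3: $\mathtt T_0=\mathfrak m$.** *We check the hypotheses on $R$.* The open sets where some $f\in G_1$ is invertible cover $\operatorname{Spec}G\setminus\{\mathfrak n\}$, and on each of them $G_f=G_{(f)}[f,f^{-1}]$ is regular because $X$ is smooth. So $\operatorname{Spec}G\setminus\{\mathfrak n\}$ is regular. A prime $\ne\mathfrak m$ of $R$ contracts to a prime $\ne\mathfrak n$ contained in $\mathfrak n$, since $\mathfrak nR=\mathfrak m$. As $G_{\mathfrak n}$ is excellent, $G_{\mathfrak n}\to R$ is flat with regular fibers, so $R$ is regular at that prime. Thus $R$ is an isolated singularity. It is complete and CM of dimension $d\ge3$, so it satisfies Serre's conditions $(R_1)$ and $(S_2)$ and is normal. It is not regular, as its embedding dimension is $3n>n+1=d$. Proposition 7 gives $\mathtt T_0=\mathfrak m$.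

**Step 4: homomorphisms $M\to G$ have image in degrees $\ge2$.** *We describe $\operatorname{Hom}_G(M,G)$ as in Lemma 3(c).* Let $f\in\operatorname{Hom}_G(M,G)$ and $g=su_1^2$. An element of $gM_l$ has bidegree $(2l+4,l+2)$, so $gM\subseteq G$ inside $A$. For $z,z'\in M$,
$$(gz')f(z)=f(gz'z)=(gz)f(z'),$$
so $z'f(z)=zf(z')$ and $f$ is multiplication by some $q\in\operatorname{Frac}A$. Since $s^3,t^3\in M_0$, we have $qs^3,qt^3\in G\subseteq A$, and $A$ is a UFD, so $q\in A$. Since $qs^3\in G$, every nonzero bihomogeneous component of $q$ has bidegree $(2l-3,l)$ for some $l$. This requires $2l-3\ge0$, that is, $l\ge2$. So $f(M)\subseteq G_{\ge2}=\mathfrak n^2$.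

**Step 5: $\mathbb E^0\subseteq\mathfrak m^2$.** *We test on $\widehat M$.* By Step 1, $\widehat M=M\otimes_GR$ is MCM, so it lies in $\operatorname{CM}_0(R)$. By flatness $\operatorname{Hom}_R(\widehat M,R)=\operatorname{Hom}_G(M,G)\otimes_GR$, so every $R$-homomorphism $\widehat M\to R$ has image in $\mathfrak m^2$.

Let $r\in\mathbb E^0$. By Lemma 1(d), $r\in s(\widehat M)$, so $rz=\sum f_i(z)m_i$ for $z\in\widehat M$, and
$$r\widehat M\subseteq\mathfrak m^2\widehat M\subseteq\prod_{l\ge2}M_l .$$
Write $r=\sum_lr_l$ with $r_l\in G_l$. For $z=s^3\in M_0$ the components of $rz$ in degrees $0$ and $1$ are $r_0s^3$ and $r_1s^3$ in $A$; both must vanish. So $r_0=r_1=0$, and $r\in\prod_{l\ge2}G_l=\mathfrak m^2$.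

Hence $\mathbb E^0\subseteq\mathfrak m^2\subsetneq\mathfrak m=\mathtt T_0$, which proves Theorem C. $\square$
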